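# Pin homogeneous powers of compact spaces

## 1. A first guess: raise to a power until the characters agree

All spaces are Hausdorff. Two points $a,b$ of a space look alike if some homeomorphism carries $a$ to $b$. For compact spaces there is a weaker way to look alike: pass to a compact space lying above $X$ and match the fiber over $a$ with the fiber over $b$ up there.

**Definition.** Let $X$ be compact. Points $a,b\in X$ are *pin equivalent* if there are a compact space $Y$, a quotient map $f\colon Y\to X$ and a homeomorphism $g\colon Y\to Y$ with $g\,f^{-1}\{a\}=f^{-1}\{b\}$. The space $X$ is *pin homogeneous* if every two of its points are pin equivalent.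

Only one fiber has to be matched; $g$ need not respect the other fibers. If $X$ is homogeneous, it is pin homogeneous: take $Y=X$ and $f=\mathrm{id}$.

The question, from David Milovich, "Between homeomorphism type and Tukey type", arXiv:1902.06152 (2019), is this: *does every compact space $X$ have a nonzero cardinal $\kappa$ such that $X^\kappa$ is pin homogeneous?*

One obstruction is easy to see. Suppose $a$ is isolated and $b$ is pin equivalent to $a$. Then $f^{-1}\{a\}$ is open in $Y$, so $f^{-1}\{b\}=gf^{-1}\{a\}$ is open, and since $f$ is a quotient map, $\{b\}$ is open. So an isolated point is pin equivalent only to isolated points. More generally one expects the *character* to be preserved.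

**Definition.** The character $\chi(x,X)$ is the least size of a local base at $x$. It is $1$ if $x$ is isolated and infinite otherwise. Put $\chi(X)=\sup_x\chi(x,X)$.

Infinite powers tend to level characters out, because every point of an infinite power has to control infinitely many coordinates. This suggests a first guess:

> *Yes. Raise $X$ to a power until all characters agree; the first exponent that achieves this is the first one that works.*

We test it on small cases.

*Finite discrete spaces.* All characters are $1$, and the guess says that $X$ itself is pin homogeneous. It is even homogeneous.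

*The convergent sequence $X=\omega+1$.* The point $0$ is isolated and $\omega$ is not, so $X$ is not pin homogeneous. For finite $n\ge1$ the power $X^n$ has the isolated point $(0,\dots,0)$ and the nonisolated point $(\omega,\dots,\omega)$, so it is not pin homogeneous. The power $X^\omega$ is first countable and has no isolated points. Such compact spaces are pin homogeneous; this is a known fact, and Section 4 gives a proof. So the least exponent is $\omega$, as guessed.

*The one-point compactification $X$ of a discrete space of infinite size $\lambda$.* Neighborhoods of $\infty$ are the cofinite sets containing $\infty$. The finite subsets of the discrete part number $\lambda$, so $\chi(\infty,X)\le\lambda$. Fewer than $\lambda$ finite sets cannot cover a set of size $\lambda$, so some point $r$ lies in every member of a family of fewer than $\lambda$ neighborhoods, and $X\setminus\{r\}$ contains none of them. Hence $\chi(\infty,X)=\lambda$. Now let $\mu$ be infinite. At the constant point $r^\mu$ with $r$ isolated, the boxes that fix finitely many coordinates to be $r$ form a local base of size $\mu$. At $\infty^\mu$ the character is at least $\lambda$, since projecting a local base to one coordinate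 gives a local base at $\infty$. So for $\omega\le\mu<\lambda$ the characters differ, and the guess predicts that $\lambda$ is the least exponent that works. Theorem B(1) below confirms this.

*The Cantor cube $2^\lambda$.* It is a topological group, so it and all its powers are homogeneous. The guess passes again.

The guess will turn out to be right about "yes", right about the exponent whenever the characters in $X$ vary, and wrong about the exponent in general when they are constant and uncountable. Section 7 gives, for each regular uncountable $\lambda$, a compact space with all characters equal to $\lambda$ whose powers below $\lambda$ all fail.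

## 2. The theorems: sufficient exponents, sharpness, a single quotient map

**Theorem A.** Let $X=\prod_{i\in I}X_i$, where $I$ is infinite, each $X_i$ is compact with at least two points, and $\chi(X_i)\le|I|$ for all $i$. Then $X$ is pin homogeneous.

**Corollary.** Every compact space $X$ has a pin homogeneous power, namely $X^\kappa$ for every infinite cardinal $\kappa\ge\chi(X)$.

**Theorem B.** Let $X$ be compact.

1. If $x\mapsto\chi(x,X)$ is not constant, then for all cardinals $\mu\ge1$: $X^\mu$ is pin homogeneous if and only if $\mu\ge\chi(X)$.
2. If $\chi(x,X)$ is constant with value $1$ or $\omega$, then $X^\mu$ is pin homogeneous for all $\mu\ge1$.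
3. If $\chi(x,X)$ is constant with value $\lambda>\omega$, then the infinite $\mu$ with $X^\mu$ pin homogeneous form a final segment of the infinite cardinals containing every $\mu\ge\lambda$. For regular $\lambda$ this cannot be improved: there is a compact space with all characters equal to $\lambda$ such that its $\mu$th power ($\mu\ge1$) is pin homogeneous if and only if $\mu\ge\lambda$. (On the other hand, all powers of $2^\lambda$ are homogeneous.)

**Theorem C.** If $X$ is compact and pin homogeneous, then a single compact $Y$ and a single quotient map $f\colon Y\to X$ work for all pairs: for all $a,b\in X$ there is a homeomorphism $h$ of $Y$ with $hf^{-1}\{a\}=f^{-1}\{b\}$.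

## 3. Pins: closed relations instead of quotient maps

The definition asks us to produce $Y$, $f$ and $g$. The purpose of this section is to replace them by one closed subset of $X\times X$, which we can write down by hand.

For $R\subseteq X\times X$ put $R(A)=\{y:\exists x\in A\ (x,y)\in R\}$, $R(x)=R(\{x\})$, and $R^{-1}=\{(y,x):(x,y)\in R\}$. If $X$ is compact and $R$ and $A$ are closed, then $R(A)$ is closed: it is the second projection of the compact set $R\cap(A\times X)$. The same holds for $R^{-1}(A)$.

**Definition.** A *pin from $a$ to $b$* is a closed set $R\subseteq X\times X$ with $R(a)=\{b\}$ and $R^{-1}(b)=\{a\}$. It is *left-full* if $R(x)\neq\emptyset$ for all $x$, *right-full* if $R^{-1}(y)\ne\emptyset$ for all $y$, and *full* if both hold.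

So $R$ is a multivalued map for which "$x=a$" and "$y=b$" are the same condition on pairs $(x,y)\in R$.

*Example.* Let $X=[0,1]$, $a=0$, $b=\tfrac12$, and $R=\{(x,y):|y-\tfrac12|=\tfrac x2\}$. This set is closed. Each $x$ is related to $\tfrac12\pm\tfrac x2\in[0,1]$, and each $y$ comes from $x=2|y-\tfrac12|\in[0,1]$, so $R$ is full. Clearly $R(0)=\{\tfrac12\}$ and $R^{-1}(\tfrac12)=\{0\}$. No homeomorphism of $[0,1]$ takes $0$ to $\tfrac12$, but there is a full pin.

**Lemma 1.** Let $X$ be compact. Then $a,b\in X$ are pin equivalent if and only if there is a full pin from $a$ to $b$.

*Proof.* **From a pin to a quotient map.** The relation should become a homeomorphism; the standard device is to take two-sided orbits and shift them. Let $R$ be a full pin from $a$ to $b$, and put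
$$Y=\{(x_n)_{n\in\mathbb Z}\in X^{\mathbb Z}:\ (x_n,x_{n+1})\in R\ \text{ for all } n\},\qquad f(x)=x_0,\qquad g(x)_n=x_{n+1}. \tag{1}$$
$Y$ is closed in $X^{\mathbb Z}$, hence compact. The shift $g$ maps $Y$ to $Y$, is continuous, and has the opposite shift as continuous inverse. Given any $x_0\in X$, left-fullness lets us choose $x_1\in R(x_0)$, $x_2\in R(x_1)$, and so on; right-fullness lets us choose $x_{-1}\in R^{-1}(x_0)$, $x_{-2}\in R^{-1}(x_{-1})$, and so on. So $f$ is onto, and a continuous map from a compact space onto a Hausdorff space is a quotient map. For $x\in Y$ we have $(x_0,x_1)\in R$. Since $R(a)=\{b\}$, $x_0=a$ implies $x_1=b$; since $R^{-1}(b)=\{a\}$, $x_1=b$ implies $x_0=a$. Thus $f(x)=a\iff f(g(x))=b$. As $g$ is a bijection of $Y$, this says $gf^{-1}\{a\}=f^{-1}\{b\}$.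

**From a quotient map to a pin.** Given $Y,f,g$, let $R=\{(f(y),f(g(y))):y\in Y\}$. It is a continuous image of $Y$, so it is compact and therefore closed. It is full because $f$ and $f\circ g$ are onto. Since $g$ is a bijection with $gf^{-1}\{a\}=f^{-1}\{b\}$, we have $f(y)=a\iff f(g(y))=b$. There is $y$ with $f(y)=a$, so $(a,b)\in R$, and the equivalence gives $R(a)=\{b\}$ and $R^{-1}(b)=\{a\}$. $\square$

Fullness on both sides at once is awkward to arrange. The next lemma lets us build each side separately.

**Lemma 2.** If there are a left-full pin $R_1$ from $a$ to $b$ and a left-full pin $R_2$ from $b$ to $a$, then $a,b$ are pin equivalent.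

*Proof.* Let $R=R_1\cup R_2^{-1}$, a closed set. It is left-full because $R_1$ is, and right-full because $R_2^{-1}$ is. Since $R_2$ is a pin from $b$ to $a$, we have $R_2(b)=\{a\}$ and $R_2^{-1}(a)=\{b\}$. Hence
$$R(a)=R_1(a)\cup R_2^{-1}(a)=\{b\},\qquad R^{-1}(b)=R_1^{-1}(b)\cup R_2(b)=\{a\}.$$
So $R$ is a full pin from $a$ to $b$, and Lemma 1 applies. $\square$

**Products.** It is a known fact that arbitrary products of pin homogeneous compact spaces are pin homogeneous, and with pins it is immediate. Given $a,b\in\prod_iX_i$, choose full pins $R_i$ from $a_i$ to $b_i$ and let $R=\{(x,y):(x_i,y_i)\in R_i\text{ for all }i\}$. It is closed, $R(x)=\prod_iR_i(x_i)\ne\emptyset$ and $R^{-1}(y)=\prod_iR_i^{-1}(y_i)\neq\emptyset$, and $R(a)=\{b\}$, $R^{-1}(b)=\{a\}$.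

## 4. Shells around a point, and why they need countable character

Lemma 2 reduces everything to left-full pins. The sensible first way to build one from $a$ to $b$ is to measure how deep $x$ lies near $a$, and to relate $x$ to a point $y$ equally deep near $b$. For countable characters this works.

**First countable spaces.** Let $X$ be compact, first countable, without isolated points, and let $a,b\in X$. We build a left-full pin from $a$ to $b$; by symmetry and Lemma 2 this proves the known fact that $X$ is pin homogeneous.

Let $(W_n)$ be a countable local base of open sets at $a$. By regularity choose open sets $U_0=X$ and $U_{n+1}\ni a$ with $\overline{U_{n+1}}\subseteq U_n\cap W_n$. Then $(U_n)$ is a decreasing local base at $a$. Since $b$ has a countable local base and is not isolated, there are points $y_n\ne b$ with $y_n\to b$. Put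
$$R=\{(a,b)\}\cup\bigcup_{n<\omega}\big(\overline{U_n}\setminus U_{n+1}\big)\times\{y_n\}. \tag{2}$$

*Left-full.* If $x\ne a$, then $x\in U_n\setminus U_{n+1}$ for some $n$.

*Pin conditions.* Since $a\in U_{n+1}$ for all $n$, we have $R(a)=\{b\}$. Since $y_n\ne b$, we have $R^{-1}(b)=\{a\}$.

*Closed.* Let $(x,y)\in\overline R$. If $x\neq a$, then $x\notin\overline{U_N}$ for some $N$. The neighborhood $X\setminus\overline{U_N}$ of $x$ meets $\overline{U_n}\setminus U_{n+1}$ only for $n<N$, so near $(x,y)$ the set $R$ agrees with a finite union of closed sets, and $(x,y)\in R$. If $x=a$, suppose $y\ne b$, and choose disjoint open sets $O\ni y$ and $V\ni b$. Choose $N$ such that $y_n\in V$ for $n\ge N$. If $\overline{U_n}\setminus U_{n+1}$ meets $U_N$, then $n\ge N$, since $n+1\le N$ would give $U_N\subseteq U_{n+1}$. So all pairs in $R$ with first coordinate in $U_N$ have second coordinate in $V$, and $U_N\times O$ is a neighborhood of $(a,y)$ missing $R$, a contradiction. Hence $y=b$ and $(x,y)\in R$. $\square$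

**Where this stops.** The construction uses that both points are approached along one and the same linear scale: a decreasing local base at $a$, and points $y_n$ tending to $b$ along it. For an uncountable cardinal $\lambda$, the point $p=0$ of $2^\lambda$ has no local base that is linearly ordered by inclusion. Indeed, if it had one with a countable cofinal part under reverse inclusion, then $p$ would have countable character, but its character is $\lambda$ (Lemma 4 below, applied to the two-point space). If no countable part were cofinal, then any countably many neighborhoods of $p$ would contain a common member of the base, so countable intersections of neighborhoods of $p$ would be neighborhoods of $p$; but $\bigcap_{n<\omega}\{x:x(n)=0\}$ contains no basic box around $p$. So at $p$ there are no shells to begin with. Nor is this only a defect of the method: in Section 7 two points with equal uncountable characters, in one compact space, are not pin equivalent at all. Any proof must use the extra room in a power of $X$, and not just the equality of characters.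

## 5. One coordinate for each neighborhood

Here is the way past this point. We do not summarize the position of $x$ near $a$ by a single depth. We ask, for each coordinate $i$ and each $U$ in a local base at $a_i$, the yes–no question "is $x_i$ in $U$?", and we record each answer separately, *in a coordinate of $y$ reserved for that question*: the coordinate is $b_k$ for "yes" and some fixed $z_k\neq b_k$ for "no". All answers are "yes" exactly when $x=a$, and exactly when $y=b$. No order among the neighborhoods is needed. What is needed is enough coordinates, one per question, and that is the hypothesis $\chi(X_i)\le|I|$.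

*Example.* Let $X=(\omega+1)^\omega$, let $a$ be the constant point $\omega$ and $b$ the constant point $0$. At $\omega$ use the clopen base $U_n=[n,\omega]$, fix a bijection $\gamma\colon\omega\times\omega\to\omega$, and let $z_k=1$. Given $x$, let $y_{\gamma(i,n)}=0$ if $x_i\ge n$ and $1$ otherwise. This is a continuous map of $x$, because each $U_n$ is clopen, so its graph is closed. And $y=b$ means $x_i\ge n$ for all $i,n$, that is, $x=a$. So the graph is a left-full pin from $a$ to $b$, although $a$ and $b$ look quite different coordinate by coordinate.

When $U$ is not clopen, the answer cannot be a continuous function; then we accept both answers on the boundary of $U$. This is why pins are relations.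

*Proof of Theorem A.* **Step 1: reduction.** By Lemma 2, it suffices to show that for all $a,b\in X$ there is a left-full pin from $a$ to $b$; exchanging the roles of $a$ and $b$ gives the other one.

**Step 2: assign a coordinate to each question.** For each $i$ let $\mathcal B_i$ be a local base of open sets at $a_i$ in $X_i$ with $|\mathcal B_i|\le|I|$. Let $J=\{(i,U):i\in I,\ U\in\mathcal B_i\}$. Since $I$ is infinite, $|J|\le|I|\cdot|I|=|I|$. Fix an injection $\gamma\colon J\to I$. For each $k\in I$ fix $z_k\in X_k\setminus\{b_k\}$, which is possible because $X_k$ has at least two points.

**Step 3: the relation.** Let $R$ be the set of all $(x,y)\in X\times X$ such that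

- for every $(i,U)\in J$, with $k=\gamma(i,U)$,
$$(x_i,y_k)\in\big(\overline U\times\{b_k\}\big)\cup\big((X_i\setminus U)\times\{z_k\}\big); \tag{3}$$
- $y_k=b_k$ for every $k\in I\setminus\gamma(J)$.

**Step 4: $R$ is closed.** The right-hand side of (3) is closed in $X_i\times X_k$, so (3) defines a closed set of pairs $(x,y)$; so does each condition $y_k=b_k$. $R$ is the intersection of these closed sets.

**Step 5: $R$ is left-full.** Given $x$, put $y_{\gamma(i,U)}=b_{\gamma(i,U)}$ if $x_i\in\overline U$, and $y_{\gamma(i,U)}=z_{\gamma(i,U)}$ otherwise; put $y_k=b_k$ for $k\notin\gamma(J)$. As $\gamma$ is injective, no coordinate is assigned twice. If $x_i\notin\overline U$, then $x_i\in X_i\setminus U$, so (3) holds in both cases and $(x,y)\in R$.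

**Step 6: $R(a)=\{b\}$.** For all $(i,U)\in J$ we have $a_i\in U$, so $a_i\notin X_i\setminus U$. If $(a,y)\in R$, then (3) forces $y_{\gamma(i,U)}=b_{\gamma(i,U)}$ for every $(i,U)$, and the other coordinates of $y$ agree with those of $b$ by definition. So $y=b$. Conversely $(a,b)\in R$, since $a_i\in\overline U$ always.

**Step 7: $R^{-1}(b)=\{a\}$.** Let $(x,b)\in R$. For each $(i,U)\in J$, with $k=\gamma(i,U)$, we have $b_k\ne z_k$, so (3) gives $x_i\in\overline U$. By regularity $\bigcap_{U\in\mathcal B_i}\overline U=\{a_i\}$, so $x_i=a_i$ for every $i$. Hence $x=a$; and $(a,b)\in R$ by Step 6. $\square$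

This $R$ is usually not right-full: each $y\in R(X)$ has all its coordinates in $\{b_k,z_k\}$, so $R$ misses every $y$ with a coordinate outside this set, if some $X_k$ has a third point. Lemma 2 is what repairs this.

*Proof of the Corollary.* If $|X|\le1$, every power $X^\kappa$ with $\kappa\ge1$ has at most one point and is trivially pin homogeneous. If $|X|\ge2$, let $\kappa\ge\chi(X)$ be infinite and apply Theorem A with $I=\kappa$ and $X_i=X$. $\square$

So the answer to the question is yes.

## 6. Characters of powers, and exponents when characters vary

To prove that some exponents fail we need invariants of pin equivalence. The next lemma provides two. Part (a) is the character, as the first guess expected. Part (b) is finer and will be used in Section 7.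

**Lemma 3.** Let $R$ be a full pin from $a$ to $b$ in a compact space $X$.

(a) $\chi(a,X)=\chi(b,X)$.

(b) Suppose $(a_\xi)_{\xi\in\Lambda}$ are points different from $a$ such that every neighborhood of $a$ contains $a_\xi$ for all but finitely many $\xi$. Then there are points $(b_\xi)_{\xi\in\Lambda}$ different from $b$ such that every neighborhood of $b$ contains $b_\xi$ for all but finitely many $\xi$.

*Proof.* **Moving neighborhoods along $R$.** For an open neighborhood $V$ of $b$, let $V^*=X\setminus R^{-1}(X\setminus V)$. It is open, since $R^{-1}$ of a closed set is closed. It contains $a$, because $R(a)=\{b\}$ does not meet $X\setminus V$. And $R(V^*)\subseteq V$, because $x\in V^*$ means exactly that $R(x)$ does not meet $X\setminus V$.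

For an open neighborhood $U$ of $a$, let $U_*=X\setminus R(X\setminus U)$. It is open. It contains $b$, because $R^{-1}(b)=\{a\}$ does not meet $X\setminus U$. And $U_*\subseteq R(U)$: if $y\in U_*$, right-fullness gives $x$ with $(x,y)\in R$, and $x\notin X\setminus U$ by the definition of $U_*$, so $x\in U$.

**Part (a).** Let $\mathcal U$ be a local base of open sets at $a$ of size $\chi(a,X)$. Given an open $V\ni b$, choose $U\in\mathcal U$ with $U\subseteq V^*$. Then $U_*\subseteq R(U)\subseteq R(V^*)\subseteq V$. So $\{U_*:U\in\mathcal U\}$ is a local base at $b$, and $\chi(b,X)\le\chi(a,X)$. Since $R^{-1}$ is a full pin from $b$ to $a$, the reverse inequality also holds.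

**Part (b).** By left-fullness choose $b_\xi\in R(a_\xi)$. If $b_\xi=b$, then $a_\xi\in R^{-1}(b)=\{a\}$, which is false; so $b_\xi\ne b$. Given an open $V\ni b$, all but finitely many $a_\xi$ lie in $V^*$, and then $b_\xi\in R(V^*)\subseteq V$. $\square$

**Lemma 4.** Let $|X|\ge2$, $p\in X$, and let $p^\mu$ be the constant point of $X^\mu$. Then $\chi(p^\mu,X^\mu)=\chi(p,X)$ for finite $\mu\ge1$, and $\chi(p^\mu,X^\mu)=\max(\mu,\chi(p,X))$ for infinite $\mu$.

*Proof.* **Upper bounds.** Let $\mathcal B$ be a local base of open sets at $p$ of size $\chi(p,X)$. If $\mu$ is finite, the boxes $U^\mu$ with $U\in\mathcal B$ form a local base at $p^\mu$: inside $\prod_{i<\mu}V_i$ we find $U^\mu$ for any $U\in\mathcal B$ with $U\subseteq\bigcap_iV_i$. If $\mu$ is infinite, the boxes that restrict finitely many coordinates, each to a member of $\mathcal B$, form a local base with at most $\max(\mu,\chi(p,X))$ members.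

**Lower bound $\chi(p,X)$.** Let $\mathcal W$ be a local base of open sets at $p^\mu$, and $\pi$ a coordinate projection. Each $\pi(W)$ is an open set containing $p$. If $V\ni p$ is open, some $W\in\mathcal W$ lies in $\pi^{-1}(V)$, and then $\pi(W)\subseteq V$. So $\{\pi(W):W\in\mathcal W\}$ is a local base at $p$.

**Lower bound $\mu$ for infinite $\mu$.** Suppose there is a local base at $p^\mu$ with fewer than $\mu$ members. Shrinking each member, we may take all of them to be open boxes around $p^\mu$, each restricting finitely many coordinates. Fewer than $\mu$ finite sets cannot cover the infinite cardinal $\mu$, so some coordinate $i$ is restricted by none of them. Pick an open $U$ with $p\in U\subsetneq X$; it exists because $X$ has a second point, which can be removed. Each box projects onto all of $X$ in coordinate $i$, so none is contained in $\pi_i^{-1}(U)$, a contradiction. $\square$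

*Proof of Theorem B(1).* Suppose $\chi(p,X)<\chi(q,X)$. Then $\chi(q,X)\geq 2$, so it is infinite; hence $\chi(X)\ge\omega$ and $|X|\ge2$. If $\mu\ge\chi(X)$, then $\mu$ is infinite and $X^\mu$ is pin homogeneous by Theorem A.

Conversely, let $X^\mu$ be pin homogeneous. By Lemma 1 and Lemma 3(a), applied in $X^\mu$, the value $\chi(r^\mu,X^\mu)$ is the same for all $r\in X$. If $\mu$ were finite, Lemma 4 would give $\chi(p,X)=\chi(q,X)$, which is false. So $\mu$ is infinite, and Lemma 4 gives
$$\max(\mu,\chi(p,X))=\max(\mu,\chi(q,X)). \tag{4}$$
If $\chi(q,X)>\mu$, the right side of (4) would be $\chi(q,X)$ while the left side is smaller. So $\chi(q,X)\le\mu$, and the common value in (4) is $\mu$. Hence $\max(\mu,\chi(r,X))=\mu$, that is $\chi(r,X)\le\mu$, for all $r\in X$, and $\chi(X)\le\mu$. $\square$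

In particular, for each infinite $\lambda$, the one-point compactification of a discrete space of size $\lambda$ has characters $1$ and $\lambda$, and $\lambda$ is its exact least exponent.

*Proof of Theorem B(2).* We may take $X\neq\emptyset$. If all characters are $1$, then $X$ is compact and discrete, hence finite, say with $n$ points. Identify $X$ with the discrete group $\mathbb Z/n$; then $X^\mu$ is a topological group, so it is homogeneous, hence pin homogeneous. If all characters are $\omega$, then $X$ is first countable without isolated points, so it is pin homogeneous by Section 4, and so are its powers by the product fact in Section 3. $\square$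

## 7. A Cantor cube beside a lexicographic cube

It remains to treat constant uncountable characters.

*Proof of Theorem B(3), the final segment.* Let all characters of $X$ be $\lambda>\omega$. Then $X$ has no isolated points, so $|X|\ge2$, and $X^\mu$ is pin homogeneous for every $\mu\ge\lambda$ by Theorem A. If $\mu\le\nu$ are infinite and $X^\mu$ is pin homogeneous, then $\mu\cdot\nu=\nu$, so $X^\nu\cong(X^\mu)^\nu$, which is pin homogeneous by the product fact. So the set of infinite $\mu$ that work is a final segment. The parenthetical remark holds because $2^\lambda$ and its powers are topological groups. $\square$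

The rest of the section builds the example for regular $\lambda>\omega$. The plan is to put side by side two kinds of points of character $\lambda$ which Lemma 3(b) can tell apart: one to which a family of $\lambda$ other points converges "up to finitely many", and one at which countable intersections of neighborhoods are still neighborhoods.

Let $L$ be the set $\{0,1\}^\lambda$ with the lexicographic order and the order topology, and let
$$Z=2^\lambda\sqcup L,$$
where $2^\lambda$ is the Cantor cube and both pieces are clopen.

**Step 1: $L$ is compact.** A linearly ordered space in which every subset (including $\emptyset$) has a supremum is compact, so we show that every $A\subseteq L$ has a supremum. Define $s\in L$ by recursion: $s(\alpha)=1$ if and only if some $x\in A$ has $x|\alpha=s|\alpha$ and $x(\alpha)=1$.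

*$s$ is an upper bound.* Let $x\in A$, $x\ne s$, and let $\alpha$ be the first difference. If $x(\alpha)=1$, then $x$ itself witnesses $s(\alpha)=1$, and there is no difference at $\alpha$. So $x(\alpha)=0$ and $s(\alpha)=1$, that is $x<s$.

*$s$ is least.* Let $t<s$ with first difference $\alpha$. Then $t(\alpha)=0$ and $s(\alpha)=1$, so some $x\in A$ has $x|\alpha=s|\alpha=t|\alpha$ and $x(\alpha)=1$. Then $x>t$, and $t$ is not an upper bound of $A$.

**Step 2: every point $x$ of $L$ has character at most $\lambda$.** Define
$$u_\beta=x|\beta{}^\frown1{}^\frown000\cdots\ \text{ if }x(\beta)=0,\qquad l_\beta=x|\beta{}^\frown0{}^\frown111\cdots\ \text{ if }x(\beta)=1. \tag{5}$$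
If $t>x$ and $\beta$ is the first difference, then $x(\beta)=0$ and $t(\beta)=1$, so $u_\beta$ is defined and $x<u_\beta\le t$. Dually, if $t<x$ with first difference $\beta$, then $t\le l_\beta<x$. So inside any open interval around $x$ there is one with endpoints among the $l_\alpha$, $u_\beta$, unbounded on a side that has no such points. (No $u_\beta$ exists only if $x=111\cdots$ is the maximum, no $l_\beta$ only if $x=000\cdots$ is the minimum.) These intervals form a local base, and there are at most $\lambda$ of them.

**Step 3: every point $x$ of $L$ has character at least $\lambda$.** One of $\{\beta:x(\beta)=0\}$, $\{\beta:x(\beta)=1\}$ has size $\lambda$. Exchanging $0$ and $1$ reverses the order of $L$, so we may assume that $D=\{\beta:x(\beta)=0\}$ has size $\lambda$; then $D$ is unbounded in $\lambda$. For $\beta<\beta'$ in $D$, the points $u_\beta$ and $u_{\beta'}$ agree below $\beta$, while $u_\beta(\beta)=1$ and $u_{\beta'}(\beta)=x(\beta)=0$; so $u_{\beta'}<u_\beta$, and the $u_\beta$ strictly decrease.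

Suppose a local base at $x$ has fewer than $\lambda$ members. Each member $W$ contains $[x,u_\beta]$ for some $\beta\in D$: it contains $[x,d)$ for some $d>x$, by Step 2 there is $\beta'\in D$ with $u_{\beta'}\le d$, and any $\beta\in D$ above $\beta'$ works. Choose such a $\beta_W$ for each $W$. By regularity of $\lambda$ the $\beta_W$ are bounded in $\lambda$, so there is $\beta\in D$ with $\beta\ge\beta_W$ for all $W$. Then $x<u_\beta\le u_{\beta_W}$, so $u_\beta\in W$ for every $W$. Hence no member lies in the neighborhood $(\leftarrow,u_\beta)$ of $x$, a contradiction.

**Step 4: all points of $Z$ have character $\lambda$.** For $L$ this is Steps 2 and 3. In $2^\lambda$, Lemma 4 with the two-point space shows that the constant point $0$ has character $\max(\lambda,1)=\lambda$, and $2^\lambda$ is homogeneous. Both pieces are clopen in $Z$, so characters do not change. In particular $\chi(Z)=\lambda$, and $Z$ is compact.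

**Step 5: the point $q=000\cdots\in L$.** Here $u_\beta$ is the point with value $1$ at $\beta$ and $0$ elsewhere, defined for every $\beta<\lambda$. As $q$ is the minimum of $L$, Step 2 shows that the sets $[q,u_\beta)$, $\beta<\lambda$, form a local base at $q$, and they decrease. Let $N_n$ ($n<\omega$) be neighborhoods of $q$, with $[q,u_{\beta_n})\subseteq N_n$. Since $\lambda$ is regular and uncountable, $\beta=\sup_n\beta_n<\lambda$, and $[q,u_\beta)\subseteq\bigcap_nN_n$. So countable intersections of neighborhoods of $q$ are neighborhoods of $q$.

**Step 6: the point $p=0\in2^\lambda$.** For $\xi<\lambda$ let $e_\xi\in2^\lambda$ have exactly one nonzero coordinate, the $\xi$th. A basic box around $p$ restricts finitely many coordinates, so it contains all but finitely many $e_\xi$. Now let $1\le\mu<\lambda$, and let $a_\xi\in Z^\mu$ have one fixed coordinate, the same for all $\xi$, equal to $e_\xi$, and all others equal to $p$. Then $a_\xi\ne p^\mu$, and every neighborhood of $p^\mu$ contains $a_\xi$ for all but finitely many $\xi$.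

**Step 7: $p^\mu$ and $q^\mu$ are not pin equivalent for $1\le\mu<\lambda$.** Suppose they are. By Lemma 1 there is a full pin from $p^\mu$ to $q^\mu$. Lemma 3(b), applied to the family $(a_\xi)_{\xi<\lambda}$, gives points $b_\xi\ne q^\mu$ in $Z^\mu$ such that every neighborhood of $q^\mu$ contains all but finitely many $b_\xi$. Each $b_\xi$ differs from $q$ in some coordinate. There are $\lambda$ many $\xi$ and only $\mu<\lambda$ coordinates, so by regularity of $\lambda$ there is one coordinate $i$ with $b_\xi(i)\neq q$ for $\lambda$ many $\xi$. Let $\Xi$ be a countably infinite set of such $\xi$. Then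
$$V=Z\setminus\{b_\xi(i):\xi\in\Xi\}=\bigcap_{\xi\in\Xi}\big(Z\setminus\{b_\xi(i)\}\big)$$
is a countable intersection of neighborhoods of $q$, hence a neighborhood of $q$ by Step 5 (recall that $L$ is clopen in $Z$). So $\pi_i^{-1}(V)$ is a neighborhood of $q^\mu$ that misses $b_\xi$ for all $\xi\in\Xi$, which are infinitely many. This is a contradiction.

So $Z^\mu$ is not pin homogeneous for $1\le\mu<\lambda$. For $\mu\ge\lambda=\chi(Z)$ it is pin homogeneous by Theorem A. This completes the proof of Theorem B(3). $\square$

For $\mu=1$, Step 7 shows that $p$ and $q$ have the same character in $Z$ and are not pin equivalent. This is where the first guess fails: it would have allowed the exponent $1$ for $Z$, while the least exponent is $\lambda$.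

## 8. A free group of shifts: one quotient map for all pairs

In Lemma 1 the space $Y$ consists of orbits indexed by $\mathbb Z$, the free group on one generator, and the generator acts by shifting. To serve all pairs $(a,b)$ at once, we use the free group with one generator for each pair.

*Proof of Theorem C.* Let $X$ be compact and pin homogeneous. If $X=\emptyset$, take $Y=\emptyset$; so let $X\ne\emptyset$.

**Step 1: the space.** By Lemma 1 choose, for each $s=(a,b)\in X\times X$, a full pin $R_s$ from $a$ to $b$. Let $F$ be the free group on the generating set $S=X\times X$, with identity $e$, and put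
$$Y=\{(x_w)_{w\in F}\in X^F:\ (x_w,x_{ws})\in R_s\ \text{ for all }w\in F,\ s\in S\},\qquad f(x)=x_e. \tag{6}$$
$Y$ is closed in $X^F$, hence compact, and $f$ is continuous.

**Step 2: $f$ is onto.** Let $x_e\in X$ be given. Define $x_w$ by induction on the length of the reduced word $w$. If $w=vs$ is reduced with $s\in S$, choose $x_w\in R_s(x_v)$, which is possible because $R_s$ is left-full. If $w=vs^{-1}$ is reduced, choose $x_w\in R_s^{-1}(x_v)$, which is possible because $R_s$ is right-full. Each $w\neq e$ has exactly one last letter, so $x_w$ is chosen exactly once. We check the conditions in (6) for $w\in F$ and $s\in S$. If the reduced form of $w$ does not end in $s^{-1}$, then $ws$ is obtained by appending $s$ to it, and $x_{ws}\in R_s(x_w)$ was chosen. If it does end in $s^{-1}$, then $w$ is obtained by appending $s^{-1}$ to the reduced form of $v=ws$, and $x_w\in R_s^{-1}(x_{ws})$ was chosen. In both cases $(x_w,x_{ws})\in R_s$. So $f$ is onto, and it is a quotient map because $Y$ is compact and $X$ is Hausdorff.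

**Step 3: the homeomorphisms.** For $s\in S$ and $x\in Y$ let $(h_sx)_w=x_{sw}$. The conditions in (6) relate $w$ to $wt$ for $t\in S$, by multiplication on the right, so they are preserved by left translation: $\big((h_sx)_w,(h_sx)_{wt}\big)=(x_{sw},x_{swt})\in R_t$. Hence $h_s$ maps $Y$ into $Y$. It is continuous, and the map $x\mapsto(x_{s^{-1}w})_w$, which maps $Y$ into $Y$ for the same reason, is its continuous inverse. So $h_s$ is a homeomorphism of $Y$.

**Step 4: fibers.** Let $a,b\in X$ and $s=(a,b)$. For $x\in Y$ the condition in (6) with $w=e$ gives $(x_e,x_s)\in R_s$, and $R_s$ is a pin from $a$ to $b$, so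
$$f(x)=x_e=a\iff x_s=b\iff f(h_sx)=b,$$
because $f(h_sx)=(h_sx)_e=x_s$. As $h_s$ is a bijection of $Y$, this says $h_sf^{-1}\{a\}=f^{-1}\{b\}$. The space $Y$ and the map $f$ do not depend on the pair $(a,b)$. $\square$
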